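\title{A homogeneous analytic space that is not a semifilter}

\begin{abstract}
A zero-dimensional Borel space is homeomorphic to a semifilter on $\omega$ if and only if it is homogeneous and not locally compact, and under $\mathbf{\Sigma}^1_1$-Determinacy the same holds for analytic spaces. We show that $\mathsf{ZFC}$, if consistent, does not prove the analytic case. If $A\subseteq 2^\omega$ is uncountable, closed under finite modifications and contains no Cantor set, then $2^\omega\setminus A$ is homogeneous, not locally compact, and not homeomorphic to a semifilter; if $\omega_1^{L[a]}=\omega_1$ for some $a\subseteq\omega$, then $A$ can be chosen coanalytic. The tool is a covering property of remainders that does not depend on the compactification and that forces the complement of a semifilter to be $\sigma$-compact. We also show that the analytic case implies that $\omega_1$ is inaccessible in $L[a]$ for every $a\subseteq\omega$.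
\end{abstract}

\section{Introduction}

Throughout, \emph{space} means separable metrizable space, and $X\approx Y$ means that $X$ and $Y$ are homeomorphic. We identify a subset of $\omega$ with its characteristic function, so that $\mathcal P(\omega)$ is the Cantor set $2^\omega$ and every family of subsets of $\omega$ is a space. Write $x=^\ast y$ if the symmetric difference $x\triangle y$ is finite. A set $Y\subseteq 2^\omega$ is \emph{invariant} if it is closed under finite modifications: $x\in Y$ and $y=^\ast x$ imply $y\in Y$. We write $\mathsf{Fin}$, $\mathsf{Cof}$ and $[\omega]^\omega$ for the families of finite, cofinite and infinite subsets of $\omega$.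

\begin{definition}
A \emph{semifilter} is an invariant set $\mathcal S\subseteq 2^\omega$ such that $\varnothing\notin\mathcal S$, $\omega\in\mathcal S$, and $\mathcal S$ is upward closed: $y\supseteq x\in\mathcal S$ implies $y\in\mathcal S$.
\end{definition}

A semifilter is a notion of largeness for subsets of $\omega$ that ignores finite changes. The smallest one is $\mathsf{Cof}$, which is countable without isolated points and hence a copy of $\mathbb Q$. The largest one is $[\omega]^\omega$, which is a copy of the Baire space $\omega^\omega$ (Lemma~\ref{lem:polish}). Which spaces are homeomorphic to a semifilter? Three conditions are necessary. A semifilter is \emph{zero-dimensional} (it has a base of clopen sets), as is every subspace of $2^\omega$. It is also \emph{homogeneous} (for any two points there is a self-homeomorphism taking one to the other) and not locally compact; Lemma~\ref{lem:homog} recalls why. None of these conditions sees the order $\subseteq$, yet for simple enough spaces they suffice. Call a space \emph{Borel} if it is homeomorphic to a Borel subspace of a completely metrizable space, and \emph{analytic} (\emph{coanalytic}) if it is homeomorphic to an analytic (coanalytic) subspace of a Polish space. We take the problem and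 its background from Medini's paper \cite{medini}.

\begin{theorem}\label{thm:borel}
A zero-dimensional Borel space is homeomorphic to a semifilter if and only if it is homogeneous and not locally compact.
\end{theorem}

Under $\mathbf{\Sigma}^1_1$-Determinacy (the statement that all infinite two-player games on $\omega$ with analytic payoff set are determined), Theorem~\ref{thm:borel} extends to all analytic and all coanalytic spaces, and it is consistent with $\mathsf{ZFC}$ that it fails for coanalytic spaces. The question is whether $\mathsf{ZFC}$ proves the analytic case:
\begin{quote}
$(\ast)$\quad A zero-dimensional analytic space is homeomorphic to a semifilter if and only if it is homogeneous and not locally compact.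
\end{quote}

There is a reason to hope so. Call a space \emph{totally imperfect} if it contains no copy of the Cantor set. An uncountable semifilter is never totally imperfect (Lemma~\ref{lem:cubes}), and this simple obstruction yields coanalytic counterexamples whenever there is an uncountable totally imperfect coanalytic set (Remark~\ref{rem:coanalytic}). For analytic spaces the obstruction is void, because $\mathsf{ZFC}$ proves that uncountable analytic sets contain Cantor sets. Nevertheless the answer is negative: the obstruction can be moved from the space to its complement.

\begin{theorem}[$\mathsf{ZFC}$]\label{thm:A}
Let $A\subseteq 2^\omega$ be invariant, uncountable and totally imperfect. Then $X=2^\omega\setminus A$ is zero-dimensional, homogeneous and not locally compact, but not homeomorphic to a semifilter.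
\end{theorem}

For $a\subseteq\omega$, let $L[a]$ be the constructible universe relative to $a$ (see Section~\ref{sec:prelim}).

\begin{corollary}\label{cor:answer}
If $\omega_1^{L[a]}=\omega_1$ for some $a\subseteq\omega$, in particular if $V=L$, then there is a coanalytic set $A$ as in Theorem~\ref{thm:A}, so that $X=2^\omega\setminus A$ is an analytic counterexample to $(\ast)$. Hence $\mathsf{ZFC}$, if consistent, does not prove $(\ast)$; and if $\mathsf{ZFC}+\mathbf{\Sigma}^1_1$-Determinacy is consistent, then $(\ast)$ is independent of $\mathsf{ZFC}$.
\end{corollary}

Theorem~\ref{thm:A} follows from a classification result, Theorem~\ref{thm:B}: among the spaces having a compactification whose remainder satisfies a certain covering property, the only one homeomorphic to a semifilter is $\omega^\omega$. Here a \emph{compactification} of $X$ is a dense embedding $e:X\to K$ into a compact (metrizable) space, and its \emph{remainder} is $K\setminus e(X)$. Counterexamples of the type above exist exactly when a classical regularity property fails. A subset of a Polish space has the \emph{perfect set property} if it is countable or contains a Cantor set.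

\begin{theorem}[$\mathsf{ZFC}$]\label{thm:C}
The following are equivalent.
\begin{enumerate}
\item[(1)] Every coanalytic subset of a Polish space has the perfect set property (equivalently, $\omega_1^{L[a]}<\omega_1$ for all $a\subseteq\omega$).
\item[(2)] Every zero-dimensional, homogeneous, not locally compact analytic space that has a compactification with totally imperfect remainder is homeomorphic to a semifilter.
\end{enumerate}
\end{theorem}

\begin{corollary}\label{cor:inacc}
The statement $(\ast)$ implies that $\omega_1$ is inaccessible in $L[a]$ for every $a\subseteq\omega$. Moreover, $(\ast)$ is not provable in any theory consistent with $\mathsf{ZFC}+V=L$; for instance, it is not provable in $\mathsf{ZFC}$ $+$ ``there is an inaccessible (or Mahlo, or weakly compact) cardinal'', if that theory is consistent.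
\end{corollary}

\section{Notation and standard facts}\label{sec:prelim}

As usual $n=\{0,\dots,n-1\}$. For $x\subseteq\omega$ and $n\in\omega$ put
\[
[x]_n=\{y\subseteq\omega: y\cap n=x\cap n\}.
\]
These sets are clopen, and $([x]_n)_{n\in\omega}$ is a neighborhood base at $x$. For $F\subseteq\omega$ the \emph{translation} $\tau_F(z)=z\triangle F$ is a homeomorphism of $2^\omega$ that is its own inverse, and $Y$ is invariant exactly when $\tau_F(Y)=Y$ for all $F\in\mathsf{Fin}$.

A subset of a Polish space is \emph{analytic} if it is empty or a continuous image of $\omega^\omega$, and \emph{coanalytic} if its complement is analytic. Being a continuous image of $\omega^\omega$ depends only on the topology of the subset, so an analytic space is an analytic subset of every Polish space in which it is embedded. We use the following textbook facts.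
\begin{enumerate}
\item[(F1)] (Baire) A nonempty open subset of a Polish space is not meager.
\item[(F2)] A subspace of a Polish space is Polish if and only if it is $G_\delta$.
\item[(F3)] Analytic sets have the perfect set property. In particular an uncountable Borel set, Polish space or compact space contains a Cantor set, so \emph{the compact subsets of a totally imperfect space are countable}.
\item[(F4)] (Alexandrov--Urysohn) A nonempty zero-dimensional Polish space in which every compact set has empty interior is homeomorphic to $\omega^\omega$.
\item[(F5)] Borel sets are analytic and coanalytic. Both classes are closed under countable unions, countable intersections and preimages under Borel maps between Polish spaces. A coanalytic set has the Baire property: it has the form $U\triangle M$ with $U$ open and $M$ meager.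
\item[(F6)] Any two uncountable Polish spaces are Borel isomorphic.
\end{enumerate}

For $a\subseteq\omega$, $L[a]$ is the smallest transitive model of $\mathsf{ZF}$ that contains all ordinals and has $a$ as an element; thus $a\in L[b]$ implies $L[a]\subseteq L[b]$, and $L=L[\varnothing]$. The model $L[a]$ satisfies $\mathsf{ZFC}+\mathsf{GCH}$, and $L$ satisfies $V=L$. The ordinal $\omega_1^{L[a]}$ is the least ordinal that is uncountable in $L[a]$. Always $\omega_1^{L[a]}\le\omega_1$, and $V=L$ gives $\omega_1^L=\omega_1$. A cardinal that is inaccessible, Mahlo or weakly compact has the same property in $L$. The link with descriptive set theory is the following classical theorem; see \cite[\S\S13--14]{kanamori} or \cite[Ch.~25]{jech}.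

\begin{theorem}\label{thm:GS}
If $\omega_1^{L[a]}=\omega_1$ for some $a\subseteq\omega$, then there is an uncountable totally imperfect coanalytic subset of $2^\omega$ (G\"odel for $V=L$, Solovay for the relativized form). Conversely, if $\omega_1^{L[a]}<\omega_1$ for all $a\subseteq\omega$, then every coanalytic subset of $2^\omega$ has the perfect set property (Solovay).
\end{theorem}

If all coanalytic subsets of $2^\omega$ have the perfect set property, then so do all coanalytic subsets of any Polish space $K$. Indeed, let $R\subseteq K$ be coanalytic and uncountable, and take a Borel isomorphism $f:2^\omega\to K$ by (F6). Then $f^{-1}(R)$ is coanalytic and uncountable, so it contains a Cantor set $P$. The set $f(P)\subseteq R$ is Borel and uncountable, so it contains a Cantor set by (F3). Together with Theorem~\ref{thm:GS}, this gives the equivalence inside condition (1) of Theorem~\ref{thm:C}.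

\section{Invariant sets and the Polish case}

The translation $\tau_{x\triangle y}$ takes $x$ to $y$, but it need not preserve an invariant set $Y$ when $x\triangle y$ is infinite. The remedy is to cut $2^\omega\setminus\{x\}$ into clopen pieces converging to $x$ and to use on the $n$-th piece a finite approximation of this translation.

\begin{lemma}\label{lem:homog}
Let $Y\subseteq 2^\omega$ be invariant. Then $Y$ is homogeneous. If $Y\neq\varnothing$, then $Y$ is dense in $2^\omega$. If $\varnothing\ne Y\neq 2^\omega$, then $Y$ is not locally compact. In particular every semifilter is dense in $2^\omega$, homogeneous and not locally compact.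
\end{lemma}

\begin{proof}
Let $x,y\in Y$ and $d=x\triangle y$. For $n\in\omega$ put
\[
U_n=\{z\ne x:\min(z\triangle x)=n\},\qquad V_n=\{z\neq y:\min(z\triangle y)=n\}.
\]
The clopen sets $U_n$ partition $2^\omega\setminus\{x\}$, and $[x]_n=\{x\}\cup\bigcup_{k\ge n}U_k$; the same holds for $y$ and the $V_n$. Let $\varphi_n=\tau_{d\cap(n+1)}$. For every $z$,
\[
\varphi_n(z)\triangle y=(z\triangle x)\triangle d\triangle\bigl(d\cap(n+1)\bigr)=(z\triangle x)\triangle\bigl(d\setminus(n+1)\bigr),
\]
so $\varphi_n(z)\triangle y$ and $z\triangle x$ agree below $n+1$. Hence $z\in U_n$ if and only if $\varphi_n(z)\in V_n$, that is, $\varphi_n(U_n)=V_n$. Define $h(x)=y$ and $h=\varphi_n$ on $U_n$. Then $h$ is a bijection of $2^\omega$. It is continuous on each open set $U_n$, and it is continuous at $x$ because $h([x]_n)=[y]_n$. A continuous bijection of a compact space is a homeomorphism. Finally, $z\in Y$ if and only if $h(z)\in Y$: for $z\ne x$ because $h(z)=^\ast z$, and for $z=x$ because $x,y\in Y$. So $h$ restricts to a homeomorphism of $Y$ taking $x$ to $y$.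

If $z\in Y$, then every basic set $[w]_n$ contains $(w\cap n)\cup(z\setminus n)\in Y$, so $Y$ is dense. Now let $\varnothing\ne Y\ne 2^\omega$. Then $Y$ and $2^\omega\setminus Y$ are both nonempty and invariant, hence dense. If some $y\in Y$ had a compact neighborhood $C$ in $Y$, then $Y\cap[y]_n\subseteq C$ for some $n$. Since $C$ is closed in $2^\omega$ and $Y\cap[y]_n$ is dense in $[y]_n$, we would get $[y]_n\subseteq C\subseteq Y$, contradicting the density of $2^\omega\setminus Y$.
\end{proof}

So one direction of $(\ast)$ holds for all spaces, and the issue is to realize a given space as a semifilter. For Polish spaces there is just one space to realize.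

\begin{lemma}\label{lem:polish}
Every zero-dimensional, homogeneous, not locally compact Polish space is homeomorphic to $\omega^\omega$. In particular every $G_\delta$ semifilter is homeomorphic to $\omega^\omega$, and $[\omega]^\omega\approx\omega^\omega$.
\end{lemma}

\begin{proof}
Let $X$ be such a space. Some point of $X$ has no compact neighborhood; so $X\neq\varnothing$, and by homogeneity no point has one. Thus compact subsets of $X$ have empty interior, and (F4) applies. A $G_\delta$ semifilter is Polish by (F2) and satisfies the other hypotheses by Lemma~\ref{lem:homog}. The semifilter $[\omega]^\omega$ is $G_\delta$ because its complement $\mathsf{Fin}$ is countable.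
\end{proof}

\section{Cubes above and below}\label{sec:idea}

To show that a space is not homeomorphic to a semifilter we need a topological consequence of upward closure. Let $\mathcal S$ be a semifilter and $T=2^\omega\setminus\mathcal S$. Then $T$ is invariant, closed under subsets, and contains $\varnothing$; so $\mathsf{Fin}\subseteq T$. Each point of $\mathcal S$ brings a cube above it, and each point of $T$ a cube below it.

\begin{lemma}\label{lem:cubes}
Let $\mathcal S$ be a semifilter and $T=2^\omega\setminus\mathcal S$.
\begin{enumerate}
\item[(a)] If $\mathcal S$ is totally imperfect, then $\mathcal S=\mathsf{Cof}$.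
\item[(b)] If $T$ is totally imperfect, then $T=\mathsf{Fin}$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) We have $\mathsf{Cof}\subseteq\mathcal S$ since $\omega\in\mathcal S$. If $x\in\mathcal S$ is coinfinite, then $\{y:y\supseteq x\}\approx 2^{\omega\setminus x}$ is a Cantor set inside $\mathcal S$.
(b) If $x\in T$ is infinite, then $\mathcal P(x)\approx 2^x$ is a Cantor set inside $T$.
\end{proof}

Part (b) proves Theorem~\ref{thm:A} in the simplest case. Suppose that $X=2^\omega\setminus A$ is carried onto a semifilter $\mathcal S$ by a homeomorphism $h$ of the whole of $2^\omega$. Then $T=h(A)$ is totally imperfect, so $T=\mathsf{Fin}$, so $A$ is countable, a contradiction.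

The difficulty is that a homeomorphism $X\approx\mathcal S$ need not extend to $2^\omega$. All we know is that $A$ and $T$ are remainders of two compactifications of the same space, and total imperfectness does not pass from one remainder to another.

\begin{example}\label{ex:even}
Let $E$ be the set of even numbers, and let $\mathcal S_E=\{x:x\cap E\text{ is infinite}\}$. This is a semifilter. Its complement $T_E$ is the union of the countably many compact sets
\[
L_s=\{x: x\cap E=s\}\qquad(s\subseteq E\text{ finite}),
\]
so $\mathcal S_E$ is $G_\delta$ and $\mathcal S_E\approx\omega^\omega\approx[\omega]^\omega$ by Lemma~\ref{lem:polish}. Thus $\omega^\omega$ has a compactification with the countable remainder $\mathsf{Fin}$, and another with remainder $T_E$, which contains the Cantor set $L_\varnothing=\mathcal P(\omega\setminus E)$.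
\end{example}

In the example the countably many points of $\mathsf{Fin}$ have been replaced by countably many compact sets. This suggests what to look for: a property of remainders in which compact pieces play the role of points, which survives a change of compactification, and which is still strong enough to run the argument of Lemma~\ref{lem:cubes}(b). The conclusion must weaken accordingly, from ``$T$ is countable'' to ``$T$ is $\sigma$-compact''.

\section{$k$-countable compact covers}

By (F3), a space is totally imperfect if and only if each of its compact subsets contains only countably many points. Replacing points by compact pieces gives the following notion.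

\begin{definition}
A \emph{$k$-countable compact cover} of a space $R$ is an indexed family $(L_i)_{i\in I}$ of compact subsets of $R$ with union $R$ such that, for every compact $C\subseteq R$, the set $\{i\in I:L_i\cap C\neq\varnothing\}$ is countable.
\end{definition}

If $R$ is totally imperfect, its singletons form such a cover. If $R$ is $\sigma$-compact, any countable cover by compact sets is one, for instance $(L_s)$ in Example~\ref{ex:even}.

\subsection*{Independence of the compactification}
Two compactifications of $X$ need not map onto each other, but both are images of a third, the closure $Z$ of the diagonal copy of $X$ in their product. The point is that both projections send the remainder of $Z$ onto the respective remainders. Since $Z$ is compact, compact sets can then be pulled back by one projection and pushed forward by the other, in both directions: one direction transports the cover, the other transports the test sets $C$.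

\begin{lemma}\label{lem:transfer}
Let $e_i:X\to K_i$ $(i=1,2)$ be compactifications with remainders $R_i=K_i\setminus e_i(X)$. If $R_1$ has a $k$-countable compact cover, then so does $R_2$.
\end{lemma}

\begin{proof}
Let $\Delta=\{(e_1(x),e_2(x)):x\in X\}$, let $Z$ be the closure of $\Delta$ in $K_1\times K_2$, and let $p_i:Z\to K_i$ be the projections. The set $p_i(Z)$ is compact and contains the dense set $e_i(X)$, so $p_i$ is onto.

We claim that $p_i^{-1}(e_i(X))=\Delta$. The inclusion $\supseteq$ holds by the definition of $\Delta$. For $\subseteq$, by symmetry let $i=1$. Let $(e_1(x),b)\in Z$ and choose $x_n\in X$ with $(e_1(x_n),e_2(x_n))\to(e_1(x),b)$. Since $e_1$ is an embedding, $x_n\to x$; since $e_2$ is continuous, $b=\lim e_2(x_n)=e_2(x)$. This proves the claim, and taking complements in $Z$ gives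
\begin{equation}\label{eq:rem}
p_1^{-1}(R_1)=Z\setminus\Delta=p_2^{-1}(R_2).
\end{equation}

Let $(L_j)_{j\in I}$ be a $k$-countable compact cover of $R_1$ and put $L_j'=p_2(p_1^{-1}(L_j))$. The set $p_1^{-1}(L_j)$ is closed in $Z$, hence compact, so $L'_j$ is compact, and $L_j'\subseteq R_2$ by \eqref{eq:rem}.

The sets $L'_j$ cover $R_2$. Given $b\in R_2$, pick $z\in Z$ with $p_2(z)=b$. By \eqref{eq:rem}, $p_1(z)\in R_1$, so $p_1(z)\in L_j$ for some $j$, and then $b\in L_j'$.

The cover is $k$-countable. Let $C\subseteq R_2$ be compact and put $C'=p_1(p_2^{-1}(C))$, a compact subset of $R_1$ by the same reasoning as for $L'_j$. Each of the conditions $C\cap L_j'\neq\varnothing$ and $C'\cap L_j\neq\varnothing$ says that some $z\in Z$ has $p_1(z)\in L_j$ and $p_2(z)\in C$. So they are equivalent, and the second holds for only countably many $j$.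
\end{proof}

\subsection*{Complements of semifilters}
We now adapt Lemma~\ref{lem:cubes}(b). The cube $\mathcal P(x)$ below a point $x\in T$ is no longer countable, but it is covered by countably many pieces $L_i$, so by the Baire category theorem one piece contains a whole subcube. The index $i$ depends on $x$, and $I$ may be uncountable; what saves us is that the bottom of the subcube is a finite set, and only countably many pieces contain a finite set. The top of the subcube is a finite modification of $x$.

\begin{lemma}\label{lem:key}
Let $\mathcal S$ be a semifilter and $T=2^\omega\setminus\mathcal S$. If $T$ has a $k$-countable compact cover, then $T$ is $\sigma$-compact.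
\end{lemma}

\begin{proof}
Let $(L_i)_{i\in I}$ be such a cover. For each $c\in\mathsf{Fin}\subseteq T$ the compact set $\{c\}$ meets only countably many $L_i$, and $\mathsf{Fin}$ is countable. So
\[
I_0=\{i\in I: L_i\cap\mathsf{Fin}\neq\varnothing\}
\]
is countable.

Let $x\in T$. Since $T$ is closed under subsets, $\mathcal P(x)$ is a nonempty compact subset of $T$. It is covered by the countably many closed sets $L_i$ that meet it. By (F1) applied in $\mathcal P(x)$, some $L_i\cap\mathcal P(x)$ has nonempty interior in $\mathcal P(x)$: there are $y_0\subseteq x$ and $n\in\omega$ with $\mathcal P(x)\cap[y_0]_n\subseteq L_i$. With $s=y_0\cap n$ this reads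
\[
\{y: s\subseteq y\subseteq s\cup(x\setminus n)\}\subseteq L_i .
\]
Taking $y=s$ shows $i\in I_0$. Taking $y=s\cup(x\setminus n)$, which differs from $x$ only below $n$, shows $x\in\tau_F(L_i)$ for some $F\subseteq n$. Therefore
\[
T\subseteq\bigcup_{F\in\mathsf{Fin}}\ \bigcup_{i\in I_0}\tau_F(L_i).
\]
The reverse inclusion holds because $T$ is invariant. The right side is a countable union of compact sets.
\end{proof}

If the $L_i$ are singletons, the subcube must be a single point, so $x\subseteq n$ and we recover $T=\mathsf{Fin}$. Closure under subsets cannot be dropped from the properties of $T$: a set $A$ as in Theorem~\ref{thm:A} (see Example~\ref{ex:bernstein}) is invariant and has a $k$-countable compact cover by singletons, but it is not $\sigma$-compact, since it is uncountable and its compact subsets are countable.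

\begin{theorem}[$\mathsf{ZFC}$]\label{thm:B}
Suppose that $X$ has a compactification whose remainder has a $k$-countable compact cover. Then $X$ is homeomorphic to a semifilter if and only if $X\approx\omega^\omega$.
\end{theorem}

\begin{proof}
Let $e:X\to\mathcal S$ be a homeomorphism onto a semifilter. As $\mathcal S$ is dense in $2^\omega$ (Lemma~\ref{lem:homog}), $e:X\to 2^\omega$ is a compactification with remainder $T=2^\omega\setminus\mathcal S$. By Lemma~\ref{lem:transfer}, $T$ has a $k$-countable compact cover, and by Lemma~\ref{lem:key} it is $\sigma$-compact. So $\mathcal S$ is $G_\delta$ in $2^\omega$, and $X\approx\mathcal S\approx\omega^\omega$ by Lemma~\ref{lem:polish}. Conversely, $\omega^\omega$ is homeomorphic to the semifilter $[\omega]^\omega$ by the same lemma.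
\end{proof}

The hypothesis on the remainder is needed: $\mathsf{Cof}$ is a countable semifilter, so it is not homeomorphic to $\omega^\omega$. Read backwards, the theorem says that no remainder of $\mathsf{Cof}\approx\mathbb Q$ has a $k$-countable compact cover.

\section{The counterexample}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
The set $X=2^\omega\setminus A$ is invariant. It is nonempty because $A$, being totally imperfect, is not $2^\omega$, and $X\neq2^\omega$ because $A\neq\varnothing$. By Lemma~\ref{lem:homog}, $X$ is homogeneous, not locally compact and dense in $2^\omega$; it is zero-dimensional as a subspace of $2^\omega$. So $2^\omega$ is a compactification of $X$ with remainder $A$, and the singletons form a $k$-countable compact cover of $A$. Suppose that $X$ is homeomorphic to a semifilter. By Theorem~\ref{thm:B}, $X$ is Polish, hence $G_\delta$ in $2^\omega$ by (F2). Then $A$ is a countable union of closed, hence compact, subsets of $2^\omega$. These are countable by (F3), so $A$ is countable, a contradiction.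
\end{proof}

Invariance was used only through Lemma~\ref{lem:homog}. The other two hypotheses cannot be dropped: $A=\mathsf{Fin}$ is invariant and totally imperfect, $A=T_E$ from Example~\ref{ex:even} is invariant and uncountable, and in both cases $X$ is itself a semifilter. Without definability requirements, sets as in Theorem~\ref{thm:A} exist outright.

\begin{example}\label{ex:bernstein}
Let $\mathfrak c=|2^\omega|$ and enumerate the Cantor subsets of $2^\omega$ as $(P_\alpha)_{\alpha<\mathfrak c}$; this is possible because there are only $\mathfrak c$ closed sets. Recursively choose $a_\alpha,b_\alpha\in P_\alpha$ so that all chosen points lie in different $=^\ast$-classes: each class is countable, so at stage $\alpha$ fewer than $\mathfrak c=|P_\alpha|$ points are forbidden. Let $A$ be the union of the classes of the $a_\alpha$. Then $A$ is invariant and uncountable, and $a_\alpha\in A$, $b_\alpha\notin A$ for all $\alpha$. So neither $A$ nor $2^\omega\setminus A$ contains a Cantor set.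
\end{example}

For Corollary~\ref{cor:answer} we need $A$ coanalytic. Theorem~\ref{thm:GS} supplies a coanalytic set $B$ with all required properties except invariance, and the natural step is to close $B$ under finite modifications. This takes an argument, since by Example~\ref{ex:bernstein} a union of two totally imperfect sets can be all of $2^\omega$. The Baire property rules out such behavior.

\begin{lemma}\label{lem:saturate}
Let $B\subseteq2^\omega$ be uncountable, totally imperfect and coanalytic. Then $A=\bigcup_{F\in\mathsf{Fin}}\tau_F(B)$ is invariant, uncountable, totally imperfect and coanalytic.
\end{lemma}

\begin{proof}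
Put $B_F=\tau_F(B)$. Since $\tau_G(B_F)=B_{F\triangle G}$, the set $A$ is invariant; it contains $B$, so it is uncountable. Each $B_F$ is the image of $B$ under a homeomorphism of $2^\omega$, so it is coanalytic and totally imperfect. By (F5), $A$ is coanalytic.

Suppose that $C\subseteq A$ is a Cantor set. Then $C=\bigcup_F(C\cap B_F)$ is a countable union, so by (F1) some $C\cap B_F$ is not meager in $C$. This set is coanalytic in the Polish space $C$, so $C\cap B_F=U\triangle M$ with $U$ open in $C$ and $M$ meager in $C$, and $U\neq\varnothing$. Let $M\subseteq\bigcup_kN_k$ with $N_k$ closed and nowhere dense in $C$. Then $G=U\setminus\bigcup_kN_k$ is a $G_\delta$ subset of $C$ contained in $B_F$. If $G$ were countable, then $U$ would be covered by the $N_k$ and countably many singletons, which are nowhere dense as $C$ has no isolated points; this contradicts (F1). So $G$ is uncountable and contains a Cantor set by (F3), contradicting that $B_F$ is totally imperfect.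
\end{proof}

\begin{proof}[Proof of Corollary~\ref{cor:answer}]
Let $\omega_1^{L[a]}=\omega_1$. Theorem~\ref{thm:GS} and Lemma~\ref{lem:saturate} give a coanalytic set $A$ satisfying the hypotheses of Theorem~\ref{thm:A}. So $X=2^\omega\setminus A$ is analytic, zero-dimensional, homogeneous, not locally compact and not homeomorphic to a semifilter. In particular $\mathsf{ZFC}+V=L$ refutes $(\ast)$. If $\mathsf{ZFC}$ is consistent, then so is $\mathsf{ZFC}+V=L$, and hence $\mathsf{ZFC}$ does not prove $(\ast)$. If $\mathsf{ZFC}+\mathbf{\Sigma}^1_1$-Determinacy is consistent, then $\mathsf{ZFC}$ does not refute $(\ast)$ either, because that theory proves $(\ast)$.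
\end{proof}

\begin{remark}\label{rem:coanalytic}
The set $A$ of Corollary~\ref{cor:answer} is itself a coanalytic counterexample. It is homogeneous and not locally compact by Lemma~\ref{lem:homog}. A semifilter homeomorphic to $A$ would be uncountable and totally imperfect, which Lemma~\ref{lem:cubes}(a) forbids. So $A$ and $2^\omega\setminus A$ are counterexamples simultaneously. The first needs no covers because total imperfectness of a space, unlike that of its remainder, is preserved by homeomorphisms of the space.
\end{remark}

\section{The perfect set property and inaccessibility in $L[a]$}

\begin{proof}[Proof of Theorem~\ref{thm:C}]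
The equivalence inside (1) was established in Section~\ref{sec:prelim}.

(2)$\Rightarrow$(1). If (1) fails, then $\omega_1^{L[a]}=\omega_1$ for some $a\subseteq\omega$. The analytic space $X=2^\omega\setminus A$ of Corollary~\ref{cor:answer} has the compactification $2^\omega$ with totally imperfect remainder $A$, so it violates (2).

(1)$\Rightarrow$(2). Let $X$ be as in (2), viewed as a dense subspace of a compact space $K$ with $R=K\setminus X$ totally imperfect. Since $X$ is an analytic space, it is an analytic subset of the Polish space $K$, so $R$ is coanalytic in $K$. By (1), $R$ is countable, as it contains no Cantor set. Hence $X=\bigcap_{r\in R}(K\setminus\{r\})$ is $G_\delta$ in $K$, so Polish by (F2). By Lemma~\ref{lem:polish}, $X\approx\omega^\omega\approx[\omega]^\omega$, which is a semifilter.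
\end{proof}

Theorem~\ref{thm:C} concerns only spaces with a totally imperfect remainder, and it does not say that (1) implies $(\ast)$. It does show that $(\ast)$ implies (1), which gives a lower bound on the strength of $(\ast)$. The condition $\omega_1^{L[a]}<\omega_1$ for a single $a$ says only that $\omega_1$ is not the first uncountable cardinal of $L[a]$. To exclude that it is the successor of a larger cardinal $\kappa$ of $L[a]$, we use the condition for a second real $b$, chosen to make $\kappa$ countable.

\begin{proof}[Proof of Corollary~\ref{cor:inacc}]
Assume $(\ast)$. Then (2) of Theorem~\ref{thm:C} holds, so $\omega_1^{L[b]}<\omega_1$ for all $b\subseteq\omega$. Fix $a\subseteq\omega$. A function in $L[a]$ witnessing that $\omega_1$ is countable or singular would witness the same in $V$, so $\omega_1$ is an uncountable regular cardinal of $L[a]$.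

Suppose that $\omega_1=(\kappa^+)^{L[a]}$ for a cardinal $\kappa$ of $L[a]$. Then $\kappa$ is infinite and $\kappa<\omega_1$, so there is a bijection $g:\omega\to\kappa$ in $V$. Let $W=\{(m,n):g(m)<g(n)\}$ and
\[
b=\{2n:n\in a\}\cup\{2\cdot 2^m3^n+1:(m,n)\in W\}.
\]
Then $a,W\in L[b]$, so $L[a]\subseteq L[b]$. The relation $W$ is a well-ordering of $\omega$, also in $L[b]$, and its unique isomorphism with an ordinal is $g$; so $g\in L[b]$ and $\kappa$ is countable in $L[b]$. Every nonzero ordinal $\alpha<\omega_1=(\kappa^+)^{L[a]}$ is the image of $\kappa$ under a function in $L[a]\subseteq L[b]$, hence is countable in $L[b]$. So $\omega_1^{L[b]}=\omega_1$, a contradiction.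

Thus $\omega_1$ is a regular limit cardinal of $L[a]$. By $\mathsf{GCH}$ in $L[a]$, every infinite cardinal $\lambda<\omega_1$ of $L[a]$ satisfies $(2^\lambda)^{L[a]}=(\lambda^+)^{L[a]}<\omega_1$, so $\omega_1$ is inaccessible in $L[a]$.

Under $V=L$ the cardinal $\omega_1$ is a successor in $L$, so $\mathsf{ZFC}+V=L$ refutes $(\ast)$, and a theory proving $(\ast)$ is inconsistent with $\mathsf{ZFC}+V=L$. Finally, an inaccessible, Mahlo or weakly compact cardinal keeps its property in $L$. So if $\mathsf{ZFC}$ plus the existence of such a cardinal is consistent, it remains consistent when $V=L$ is added, and therefore does not prove $(\ast)$.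
\end{proof}

\begin{thebibliography}{9}

\bibitem{jech}
Jech, \emph{Set Theory}.

\bibitem{kanamori}
Kanamori, \emph{The Higher Infinite}.

\bibitem{medini}
Andrea Medini, \emph{On Borel semifilters}, arXiv:1605.01024 (2016).

\end{thebibliography}
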